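# Multijoints in Three-Space: Twelve Joints on Twelve Lines, and the Constant 2

## Axis-parallel lines and a count of pairs

Let $\mathbb F$ be a field. Take a finite set of red lines in $\mathbb F^3$ parallel to the first coordinate axis, a finite set of green lines parallel to the second, and a finite set of blue lines parallel to the third. Write $R$, $G$, $B$ for the numbers of lines. Let $\mathcal J$ be a set of points each of which lies on a red, a green and a blue line. How large can $\mathcal J$ be?

**Proposition A.** In this axis-parallel situation $|\mathcal J|\le\sqrt{RGB}$.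

**Proof.** Through a point $p=(x,y,z)$ there is exactly one line in each axis direction, so each $p\in\mathcal J$ has one red line $r_p=\{(*,y,z)\}$, one green line $g_p=\{(x,*,z)\}$ and one blue line $b_p=\{(x,y,*)\}$. For a red line $r$ let $t_r$ be the number of $p\in\mathcal J$ on $r$. The number of ordered pairs $(p,q)\in\mathcal J^2$ with $r_p=r_q$ is $\sum_r t_r^2$.

Send such a pair to $(g_p,b_q)$. This map is injective. Indeed $p=(x,y,z)$ and $q=(x',y,z)$ share the last two coordinates; the line $g_p$ tells us $x$ and $z$, the line $b_q$ tells us $x'$ and $y$, and so $p$ and $q$ are recovered. Hence $\sum_r t_r^2\le GB$. By the Cauchy–Schwarz inequality,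
$$|\mathcal J|=\sum_r t_r\le\sqrt{R\sum_r t_r^2}\le\sqrt{RGB}.\qquad\blacksquare$$

The bound is attained: the grid $\{1,\dots,n\}^3\subset\mathbb R^3$ has $n^3$ points and $n^2$ lines of each color, and $\sqrt{n^6}=n^3$.

Now let the lines point in arbitrary directions. The proof used two facts. Each point had a well-defined line of each color; this we can put into the definition. And for given $g$ and $b$, at most one red line carried a pair $(p,q)$ with $p$ on $g$ and $q$ on $b$. This second fact is false in general, because a green and a blue line can be joined by many red lines. What constant replaces $1$?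

## Multijoints, the tetrahedron, and the constant $\sqrt2$

**Definition.** Let $d\ge2$. A *multijoints configuration* in $\mathbb F^d$ is a tuple $(\mathcal J,\mathcal L_1,\dots,\mathcal L_d)$ where each $\mathcal L_i$ is a set of lines in $\mathbb F^d$ and $\mathcal J$ is a set of points, called joints, each being the intersection of exactly one line from each $\mathcal L_i$, with these $d$ lines not all in one hyperplane.

All configurations below are finite. For $d=3$ we call the lines of $\mathcal L_1,\mathcal L_2,\mathcal L_3$ red, green and blue, and put $R=|\mathcal L_1|$, $G=|\mathcal L_2|$, $B=|\mathcal L_3|$. For a joint $p$, let $r_p,g_p,b_p$ be its three lines. They are not coplanar, so in particular they are distinct. (The definition allows one line to belong to two classes; what it forbids is that such a line plays both roles at one joint.) A consequence used all the time is that a joint $p$ equals $r_p\cap g_p$, so two different joints on the same green line lie on different red lines, and likewise for the other colors.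

The simplest case is $R=1$. All joints lie on the one red line, and different joints have different green lines and different blue lines. So $|\mathcal J|\le\min(G,B)\le\sqrt{GB}$, and the constant is $1$ again.

For $R=2$ something new appears. Take the four points $0,e_1,e_2,e_3$ of $\mathbb F^3$ and the six lines through two of them. Give opposite edges of this tetrahedron the same color: red for $0e_1$ and $e_2e_3$, green for $0e_2$ and $e_1e_3$, blue for $0e_3$ and $e_1e_2$. No three of the four points are collinear, so each vertex lies on exactly three of the six lines, one of each color, and these are not coplanar since the four points are affinely independent. Hence $R=G=B=2$ and $|\mathcal J|=4=\sqrt2\cdot\sqrt{8}$. So no constant below $\sqrt2$ can hold.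

For the upper bound, the following is known (Iliopoulou; Zhang).

**Theorem (Multijoints).** For every $d$ there is a constant $C_d^{\rm mult}$ such that every multijoints configuration in $\mathbb F^d$ satisfies
$$|\mathcal J|\le C_d^{\rm mult}\bigl(|\mathcal L_1|\cdots|\mathcal L_d|\bigr)^{1/(d-1)}.$$

Zhang's proof gives $C_d^{\rm mult}=d^{d/(d-1)}$, and the theorem is also known to hold with $C_d^{\rm mult}=d!^{1/(d-1)}$. For $d=3$ the latter is $\sqrt6$. The paper "Joints tightened" by Hung-Hsun Hans Yu and Yufei Zhao (arXiv:1911.08605, 2019) is the source of the following conjecture.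

**Conjecture.** For every field $\mathbb F$, every multijoints configuration in $\mathbb F^3$ satisfies $|\mathcal J|\le\sqrt2\,\sqrt{RGB}$.

The conjecture is false. Here is what we shall prove.

**Theorem 1.** Over every field with at least $13$ elements there is a multijoints configuration in $\mathbb F^3$ with $R=G=B=4$ and $|\mathcal J|=12$. So any valid constant is at least $12/\sqrt{64}=3/2>\sqrt2$, and the conjecture fails over each of these fields, including $\mathbb Q,\mathbb R,\mathbb C$.

**Theorem 2.** For every integer $c\ge2$ and every $\varepsilon>0$ there are multijoints configurations in $\mathbb R^3$ with $R=c(c-1)$, with $GB$ arbitrarily large, and with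
$$|\mathcal J|\ge(1-\varepsilon)\,2\sqrt{1-1/c}\;\sqrt{RGB}.$$
Hence any valid constant satisfies $C_3^{\rm mult}\ge2$.

**Theorem 3.** Over every field, every finite multijoints configuration in $\mathbb F^3$ satisfies
$$|\mathcal J|\le2\sqrt{RGB}+\frac{R^7}{18},$$
and likewise with the colors permuted.

**Corollary 4.** The best constant $C_3^*$ for $d=3$ satisfies $2\le C_3^*\le\sqrt6$. Let $c_R$ be the limsup of $|\mathcal J|/\sqrt{RGB}$ over configurations over all fields with $|\mathcal L_1|=R$ fixed and $GB\to\infty$. Then $c_R\le2$ for all $R$, and $\sup_Rc_R=2$.

So $2$ is the exact constant when one class has fixed size and $GB\to\infty$. The value of $C_3^*$ itself is not determined here.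

## Planes and quadrics: where the pair count stops

**Projective space.** We work in $\mathbb P^3$: its points, lines and planes are the subspaces of $\mathbb F^4$ of dimension $1,2,3$. Two distinct lines either meet in one point and span a plane (they are *coplanar*), or their $2$-spaces are complementary (they are *skew*). If $\lambda\ne0$ is a linear form on $\mathbb F^4$, the points with $\lambda\ne0$ form a copy of $\mathbb F^3$: each has a unique representative vector with $\lambda=1$. Affine lines correspond to the projective lines not inside $\{\lambda=0\}$. Three lines through an affine point are coplanar in $\mathbb F^3$ exactly when their $2$-spaces do not span $\mathbb F^4$. Two distinct parallel affine lines meet at infinity, so they count as coplanar.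

**Surfaces.** A *surface* here is a nonzero linear or quadratic form up to scalar. A line lies on it if the form vanishes identically on the line. Parametrizing the line by $\mathbb P^1$ turns the form into a binary form of degree at most $2$; a nonzero one has at most two zeros in $\mathbb P^1$. So *a line with three points on the surface lies on it*, over every field.

Now run the proof of Proposition A in general. A pair $(p,q)$ with $r_p=r_q=r$ is sent to $(g_p,b_q)$. Given $g$, $b$ and $r$ we have $p=r\cap g$ and $q=r\cap b$, so a fiber of the map has at most $R$ elements. This yields $\sum_rt_r^2\le R\,GB$ and $|\mathcal J|\le R\sqrt{GB}$, too large by a factor $\sqrt R$. To do better we must know when many reds meet the same $g$ and $b$. There are two ways: everything lies in a plane, or the reds are skew and sit in one ruling of a quadric while $g$ and $b$ sit in the other. The next lemma collects what we need about quadrics.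

**Lemma 5.** Let $T=\{r_1,r_2,r_3\}$ be three pairwise skew lines in $\mathbb P^3$.

1. There are coordinates $(x;y)\in\mathbb F^2\oplus\mathbb F^2$ in which the three lines are $\{(x;0)\}$, $\{(0;x)\}$, $\{(x;x)\}$. Up to scalar, $\phi=x_1y_2-x_2y_1$ is the only quadratic form vanishing on all three. Write $Q_T$ for the quadric $\phi=0$.
2. Every line that meets all three lies on $Q_T$.
3. The lines on $Q_T$ are the lines $A_u=\{(su;tu):s,t\in\mathbb F\}$ for $u\in\mathbb P^1$ and the lines $B_{(s:t)}=\{(su;tu):u\in\mathbb F^2\}$ for $(s:t)\in\mathbb P^1$. Through every point of $Q_T$ pass exactly two lines of $Q_T$.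
4. $Q_T$ shares at most two lines with any plane, and at most four lines with any other quadric.

**Proof of 1.** Let $U_1,U_2,U_3$ be the $2$-spaces of the three lines. Then $\mathbb F^4=U_1\oplus U_2$, and $U_3$ meets $U_1$ and $U_2$ only in $0$, so it is the graph of an isomorphism $U_1\to U_2$. Choose a basis of $U_1$ and its image as a basis of $U_2$. A quadratic form that vanishes on $(x;0)$ has no terms $x_ix_j$, and one that vanishes on $(0;x)$ has no terms $y_iy_j$. So it is $\sum c_{ij}x_iy_j$, and vanishing on $(x;x)$ means $c_{11}=c_{22}=0$ and $c_{12}+c_{21}=0$.

**Proof of 2.** Such a line has three distinct points on $Q_T$, since the three lines are disjoint.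

**Proof of 3.** View $(x;y)$ as the $2\times2$ matrix with rows $x,y$; then $\phi$ is the determinant. The points of $Q_T$ are the matrices of rank one, which are those of the form $(su;tu)$ with $u\ne0$ and $(s,t)\ne0$. The lines $A_u$ and $B_{(s:t)}$ clearly lie on $Q_T$. Conversely let a $2$-space $W$ lie on $Q_T$ and let $p=(su;tu)\in W$ be nonzero. Multiplying the matrices on the left and on the right by invertible matrices scales $\phi$, changes $(s,t)$ and $u$ as we wish, and maps each of the two families to itself. So we may take $p=(1,0;0,0)$. Let $w=(x_1,x_2;y_1,y_2)\in W$ be independent of $p$. Then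
$$\phi(\lambda p+\mu w)=\lambda\mu\,y_2+\mu^2(x_1y_2-x_2y_1)$$
vanishes identically, so $y_2=0$ and $x_2y_1=0$. If $y_1=0$, then $W=\{(x;0)\}=B_{(1:0)}$. If $x_2=0$, then $W=\{(x_1,0;y_1,0)\}=A_{(1,0)}$. This proves that there are no other lines, and that through $p$ pass exactly these two.

**Proof of 4.** Let $F$ be a linear form, or a quadratic form not proportional to $\phi$, and put $\Phi(s,t,u_1,u_2)=F(su_1,su_2,tu_1,tu_2)$. Distinct monomials in $F$ go to distinct monomials of $\Phi$, except that $x_1y_2$ and $x_2y_1$ both go to $stu_1u_2$. So $\Phi=0$ would force $F$ to be a multiple of $\phi$; hence $\Phi\ne0$. The line $A_u$ lies on $F=0$ exactly when all coefficients of $\Phi$, as a form in $s,t$, vanish at $u$. These coefficients are binary forms in $u$ of degree $\deg F$, not all zero, so at most $\deg F$ points $u\in\mathbb P^1$ qualify. Exchanging the roles of $(s,t)$ and $u$, at most $\deg F$ of the lines $B_{(s:t)}$ lie on $F=0$. By part 3 the total is at most $2\deg F$. $\blacksquare$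

Part 4 says in particular that *two distinct surfaces, each a plane or a quadric $Q_T$, share at most four lines* (two planes share one). Part 3 says that *no plane and no $Q_T$ contains all three lines of a joint*: for a plane this is the definition, and for $Q_T$ only two of its lines pass through any point.

As a first use, let us look for a configuration with $n$ lines of each color and $k$ joints on every line. Then $|\mathcal J|=nk$ and $|\mathcal J|^2/(RGB)=k^2/n$, to be compared with $2$. The tetrahedron has $n=k=2$. Three joints on each of three lines would give the value $3$, but this is impossible. Indeed, nine joints would use each of the nine pairs (red, green) once, and similarly each pair (red, blue). If two reds $r_1,r_2$ lay in a plane $\pi$, every green line would meet them in two joints, distinct because a joint lies on only one red; so every green, and in the same way every blue, would lie in $\pi$, and the joints on $r_1$ would have three coplanar lines. So the reds are pairwise skew, and by Lemma 5 all greens and blues lie on their quadric together with the reds. Then all three lines of a joint lie on one quadric, a contradiction.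

The next candidate is $k=3$, $n=4$, with $k^2/n=9/4>2$.

## Twelve joints on four red, four green and four blue lines

We prove Theorem 1. The plan is to take four pairwise skew reds with three joints each, and for each of the four triples of reds one green and one blue line meeting exactly those three reds. A green and a blue on the same quadric $Q_T$ must never pass through the same joint, so the choices must be shifted cyclically; a matrix that permutes three points of $\mathbb P^1$ cyclically does this.

**Step 1: the points and the red lines.** This step fixes the coordinates. Let $M(x_1,x_2)=(-x_2,\,x_1+x_2)$ on $\mathbb F^2$. The matrices of $M$ and $M-I$ both have determinant $1$. Put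
$$x_0=(1,0),\quad x_1=(0,1),\quad x_2=(-1,1),\qquad Mx_0=x_1,\quad Mx_1=x_2,\quad Mx_2=-x_0 .$$
For $h=0,1,2$ let $A_h=(x_h;0)$, $B_h=(0;x_h)$, $C_h=(x_h;x_h)$, $D_h=(x_h;Mx_h)$. Explicitly:

| | $h=0$ | $h=1$ | $h=2$ |
|---|---|---|---|
| $A_h$ | $(1,0,0,0)$ | $(0,1,0,0)$ | $(-1,1,0,0)$ |
| $B_h$ | $(0,0,1,0)$ | $(0,0,0,1)$ | $(0,0,-1,1)$ |
| $C_h$ | $(1,0,1,0)$ | $(0,1,0,1)$ | $(-1,1,-1,1)$ |
| $D_h$ | $(1,0,0,1)$ | $(0,1,-1,1)$ | $(-1,1,-1,0)$ |

The red lines are $r_A=\{(x;0)\}$, $r_B=\{(0;x)\}$, $r_C=\{(x;x)\}$, $r_D=\{(x;Mx)\}$, containing the $A$'s, $B$'s, $C$'s and $D$'s. They are pairwise skew: $r_D$ misses $r_A$ and $r_B$ because $M$ is invertible, it misses $r_C$ because $M-I$ is invertible, and the other pairs are clear. Since $x_0,x_1,x_2$ are pairwise independent, the three points on each red are distinct. So we have $12$ distinct points, each on exactly one red line.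

**Step 2: the green and blue lines.** This step produces lines with three points each; each triple is followed by the linear relation that proves collinearity.

| green | relation | blue | relation |
|---|---|---|---|
| $\{A_0,B_0,C_0\}$ | $A_0+B_0=C_0$ | $\{A_1,B_1,C_1\}$ | $A_1+B_1=C_1$ |
| $\{A_1,B_2,D_1\}$ | $A_1+B_2=D_1$ | $\{A_2,B_0,D_2\}$ | $A_2-B_0=D_2$ |
| $\{A_2,C_1,D_0\}$ | $C_1-A_2=D_0$ | $\{A_0,C_2,D_1\}$ | $A_0+C_2=D_1$ |
| $\{B_1,C_2,D_2\}$ | $C_2-B_1=D_2$ | $\{B_2,C_0,D_0\}$ | $C_0+B_2=D_0$ |

Every point name occurs exactly once among the greens and exactly once among the blues, so both families of triples partition the $12$ points.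

**Step 3: no green or blue line carries a fourth point.** This gives the words "exactly one" in the definition. Let $\ell$ be a green or blue line. It carries points of three different reds. It is not itself red, since distinct reds are disjoint, so it meets each red in at most one point. A fourth of our points on $\ell$ would therefore lie on the fourth red, and $\ell$ would meet all four reds.

Suppose it does, and let $W$ be its $2$-space. Then $W$ contains some $(x;0)$ and $(0;y)$ with $x,y\ne0$, so $W=\{(sx;ty)\}$. It contains some $(z;z)\ne0$, so $z=sx=ty$ with $s,t\neq0$; thus $y$ is parallel to $x$ and $W=\{(sx;tx)\}$. It contains some $(w;Mw)$ with $w\ne0$; here $w=sx$ and $Mw$ is a multiple of $x$, so $Mx$ is parallel to $x$. The points of $\ell$ on the four reds are then $(x;0),(0;x),(x;x),(x;Mx)$. Since $\ell$ contains one of our $12$ points, $x$ is parallel to some $x_h$. But $Mx_h=\pm x_{h+1}$ (indices mod $3$) is not parallel to $x_h$, a contradiction.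

So each green or blue line contains exactly its three listed points. Hence there are exactly four distinct lines of each color, and each of the $12$ points lies on exactly one red, one green and one blue line.

**Step 4: the three lines at each point are not coplanar.** The idea is to divide out the red line. The linear maps $\mathbb F^4\to\mathbb F^2$
$$(x;y)\mapsto y,\qquad x,\qquad y-x,\qquad y-Mx=(y_1+x_2,\;y_2-x_1-x_2)$$
have as kernels the $2$-spaces of $r_A,r_B,r_C,r_D$. At a point $p$ on a red line $r$, the green line is spanned by $p$ and another of its points, and so is the blue line. Since $p$ is in the kernel, the three lines span $\mathbb F^4$ exactly when the images of the two other points are independent. The images are these.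

| point | green | blue | point | green | blue |
|---|---|---|---|---|---|
| $A_0$ | $B_0\mapsto(1,0)$ | $D_1\mapsto(-1,1)$ | $C_0$ | $A_0\mapsto(-1,0)$ | $B_2\mapsto(-1,1)$ |
| $A_1$ | $B_2\mapsto(-1,1)$ | $B_1\mapsto(0,1)$ | $C_1$ | $A_2\mapsto(1,-1)$ | $B_1\mapsto(0,1)$ |
| $A_2$ | $C_1\mapsto(0,1)$ | $B_0\mapsto(1,0)$ | $C_2$ | $B_1\mapsto(0,1)$ | $A_0\mapsto(-1,0)$ |
| $B_0$ | $A_0\mapsto(1,0)$ | $A_2\mapsto(-1,1)$ | $D_0$ | $A_2\mapsto(1,0)$ | $B_2\mapsto(-1,1)$ |
| $B_1$ | $C_2\mapsto(-1,1)$ | $A_1\mapsto(0,1)$ | $D_1$ | $B_2\mapsto(-1,1)$ | $A_0\mapsto(0,-1)$ |
| $B_2$ | $A_1\mapsto(0,1)$ | $C_0\mapsto(1,0)$ | $D_2$ | $B_1\mapsto(0,1)$ | $B_0\mapsto(1,0)$ |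

In every case the determinant of the two images is $\pm1$, so they are independent over every field.

**Step 5: passing to $\mathbb F^3$.** We need a plane that avoids the $12$ points, that is, a linear form $\lambda$ nonzero on the $12$ vectors. If $\mathbb F$ is infinite it exists, because the dual space is not a finite union of proper subspaces. If $|\mathbb F|=q\ge13$, each of the $12$ vectors is killed by $q^3$ forms, one of which is the zero form, so at most $12(q^3-1)+1<q^4$ forms are excluded. Take $\{\lambda=0\}$ as the plane at infinity. All $12$ lines contain joints, so they become affine lines, still distinct. The result is a multijoints configuration in $\mathbb F^3$ with $R=G=B=4$ and $|\mathcal J|=12$, and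
$$|\mathcal J|^2=144>128=2RGB.\qquad\blacksquare$$

Over $\mathbb Q$ one can take $\lambda=x_1+2x_2+2y_1+3y_2$, with values $1,2,1$ on the $A$'s, $2,3,1$ on the $B$'s, $3,5,2$ on the $C$'s and $4,3,-1$ on the $D$'s. Dividing each vector by its value and keeping the first three coordinates (together with $\lambda$ they form a coordinate system) gives the twelve joints in $\mathbb Q^3$:
$$\begin{array}{llll}A_0=(1,0,0)&B_0=(0,0,\tfrac12)&C_0=(\tfrac13,0,\tfrac13)&D_0=(\tfrac14,0,0)\\[2pt] A_1=(0,\tfrac12,0)&B_1=(0,0,0)&C_1=(0,\tfrac15,0)&D_1=(0,\tfrac13,-\tfrac13)\\[2pt] A_2=(-1,1,0)&B_2=(0,0,-1)&C_2=(-\tfrac12,\tfrac12,-\tfrac12)&D_2=(1,-1,1)\end{array}$$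
For instance, the blue line through $A_2,B_0,D_2$ is visible here: $B_0$ is the midpoint of $A_2$ and $D_2$.

## Good and bad pairs: the upper bound $2\sqrt{RGB}+R^7/18$

We prove Theorem 3. We return to the pairs $(p,q)$ with $r_p=r_q$. The fibers of $(p,q)\mapsto(g_p,b_q)$ are large only when the red line, $g_p$ and $b_q$ lie on a common plane or quadric. But at a single joint the green and the blue line never lie on such a surface together with the red one. So on each red line, a joint can contribute to a given surface with its green line or with its blue line, but not with both; therefore at most half of the pairs on a red line are of the harmful kind. The other half are handled as in Proposition A, with fibers of size at most $2$.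

Regard all lines in $\mathbb P^3$.

**Step 1: the surfaces.** This step lists the surfaces that can cause large fibers. Let $\mathcal S$ consist of all planes that contain at least two red lines, and all quadrics $Q_T$ for triples $T$ of pairwise skew red lines. Two red lines span at most one plane, so
$$|\mathcal S|\le\binom R2+\binom R3=\binom{R+1}3=\frac{R^3-R}6\le\frac{R^3}6 .$$

**Step 2: deleting special lines.** This step makes sure that a green or blue line belongs to at most one surface, so that "its surface" makes sense. Call a line *special* if it lies on at least two members of $\mathcal S$. By Lemma 5, two distinct members share at most four lines, so there are at most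
$$4\binom{|\mathcal S|}2\le2|\mathcal S|^2\le\frac{R^6}{18}$$
special lines. Fix a line $\ell$ and consider the joints $p$ with $g_p=\ell$ or $b_p=\ell$. For such $p$ we have $r_p\ne\ell$ and $p=r_p\cap\ell$, so $p$ is determined by $r_p$; there are at most $R$ such joints. Delete all joints $p$ for which $g_p$ or $b_p$ is special, and let $\mathcal J'$ be the set of remaining joints. Then
$$|\mathcal J\setminus\mathcal J'|\le\frac{R^7}{18}.\tag{1}$$
This loss does not depend on $G$ and $B$.

For a red line $r$ let $t_r=|\{p\in\mathcal J':r_p=r\}|$. There are $\sum_rt_r^2$ pairs $(p,q)\in\mathcal J'^2$ with $r_p=r_q$. Call such a pair *bad* if some $S\in\mathcal S$ contains $r_p$, $g_p$ and $b_q$, and *good* otherwise.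

**Step 3: at most half of the pairs are bad.**

**Claim 6.** On each red line $r$ at most $t_r^2/2$ pairs are bad.

**Proof.** Let $p\in\mathcal J'$ with $r_p=r$. Since $g_p$ is not special, it lies on at most one member of $\mathcal S$. Let $\gamma(p)$ be that member, if it exists and contains $r$; otherwise $\gamma(p)$ is undefined. Define $\beta(p)$ in the same way from $b_p$. If $(p,q)$ is bad because of $S$, then $S$ contains $r$ and $g_p$, so $\gamma(p)=S$, and in the same way $\beta(q)=S$. Conversely, if $\gamma(p)=\beta(q)$, with both defined, then $(p,q)$ is bad.

It never happens that $\gamma(p)=\beta(p)=S$, since $S$ would contain all three lines of the joint $p$, which no plane and no $Q_T$ does. So for every $S$ the sets $\gamma^{-1}(S)$ and $\beta^{-1}(S)$ are disjoint sets of joints on $r$. With $x_S=|\gamma^{-1}(S)|$ and $y_S=|\beta^{-1}(S)|$ this says $x_S+y_S\le t_r$. Also $\sum_Sx_S\le t_r$ and $\sum_Sy_S\le t_r$, as each joint has at most one $\gamma$ and one $\beta$. The number of bad pairs on $r$ is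
$$\sum_Sx_Sy_S\le\sum_S\frac{(x_S+y_S)^2}4\le\frac{t_r}4\sum_S(x_S+y_S)\le\frac{t_r}4\cdot2t_r=\frac{t_r^2}2.\tag{2}$$
$\square$

**Step 4: good pairs have fibers of size at most two.**

**Claim 7.** For each $(g,b)\in\mathcal L_2\times\mathcal L_3$ there are at most two good pairs $(p,q)$ with $g_p=g$ and $b_q=b$.

**Proof.** Suppose there are three different ones, $(p_k,q_k)$ for $k=1,2,3$, and let $r_k=r_{p_k}=r_{q_k}$. Since $r_k\ne g$ and $r_k\ne b$, we have $p_k=r_k\cap g$ and $q_k=r_k\cap b$. So $r_k$ determines the pair, and the three lines $r_k$ are distinct. Each joint lies on exactly one red line, so the $p_k$ are distinct and the $q_k$ are distinct. Moreover $g\ne b$: otherwise $p_k=q_k$, and then $g_{p_k}=g=b=b_{q_k}=b_{p_k}$, which is impossible at a joint.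

*The lines $g,b$ are skew.* If $r_k$ and $r_l$ were coplanar for some $k\ne l$, their plane would contain $p_k\ne p_l$, hence $g$, and $q_k\ne q_l$, hence $b$; but $g,b$ are skew. So $T=\{r_1,r_2,r_3\}$ is pairwise skew. The lines $g$ and $b$ meet all three, so by Lemma 5 they lie on $Q_T\in\mathcal S$, as does $r_1$. Thus $(p_1,q_1)$ is bad, a contradiction.

*The lines $g,b$ are coplanar,* in the plane $\pi$. If $p_k=q_k$, this point is $g\cap b$; as the $p_k$ are distinct, this happens for at most one $k$. For the other indices, at least two of them, $r_k$ is the line through $p_k\in g$ and $q_k\in b$, so $r_k\subset\pi$. Then $\pi$ contains two red lines, so $\pi\in\mathcal S$, and these pairs are bad, a contradiction. $\square$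

The tetrahedron shows that two good pairs do occur. Its two reds are skew, so $\mathcal S$ is empty and all $2\cdot2^2=8$ pairs are good, while $GB=4$; by Claim 7 every $(g,b)$ is hit exactly twice. For $g=0e_2$ and $b=0e_3$ the two pairs are $(0,0)$, on the red line $0e_1$, and $(e_2,e_3)$, on the red line $e_2e_3$.

**Step 5: the count.** Every good pair has exactly one image $(g_p,b_q)$, so Claims 6 and 7 give
$$\sum_rt_r^2\le2GB+\frac12\sum_rt_r^2,\qquad\text{hence}\qquad\sum_rt_r^2\le4GB .$$
By Cauchy–Schwarz, $|\mathcal J'|=\sum_rt_r\le\sqrt{R\sum_rt_r^2}\le2\sqrt{RGB}$. With (1), $|\mathcal J|\le2\sqrt{RGB}+R^7/18$. The hypotheses are symmetric in the colors, so the same holds with the colors permuted. $\blacksquare$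

## Hyperbolas and a pencil-like family of quadrics: the constant is at least $2$

We now prove Theorem 2. The proof of Theorem 3 tells us what to build. Equality in (2) requires that every $x_S+y_S$ is $0$ or $t_r$, that the total is $2t_r$, and that $x_S=y_S$. So each red line should lie on exactly two surfaces; at each of its joints the green line should lie on one and the blue line on the other; and each of the two cases should occur for half of the joints.

So we want quadrics $Q_1,\dots,Q_c$ such that any two share red lines and no red is on three of them. Two quadrics share at most four lines. Let all our quadrics contain the line $\{x=y=0\}$ and the line at infinity of the directions $(1,a,0)$ and $(0,1,0)$; then two of them can share two further lines, and these will be the reds. Take as reds lines that meet both common lines: the line through $(0,0,b)$ with direction $(1,a,0)$ is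
$$r_{a,b}=\{(v,av,b):v\in\mathbb R\}.$$
Consider the quadric
$$Q_i:\quad(y-\alpha_ix)(z-\alpha_i)=\kappa x .$$
It contains $r_{a,b}$ exactly when $(a-\alpha_i)(b-\alpha_i)=\kappa$. So in the $(a,b)$-plane each quadric is a hyperbola, all hyperbolas are translates of one another along the diagonal, and two of them meet in two points $(a,b)$ and $(b,a)$, which are the two reds common to $Q_i$ and $Q_j$. The other ruling of $Q_i$ consists of the lines where $y-\alpha_ix=\beta$ and $z-\alpha_i=\kappa x/\beta$; these will be the green and blue lines. They are colored by the sign of $\beta$. None of this geometry is assumed in the proof that follows; it is all verified by computation.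

**Step 1: the parameters.** This step defines the reds and records the identities we need. Let $\alpha_i=i$ for $1\le i\le c$ and $\kappa=1/5$. For $i\ne j$ the polynomial $f_{ij}(X)=(X-\alpha_i)(X-\alpha_j)+\kappa$ has discriminant $(i-j)^2-\frac45>0$, so it has two distinct real roots. Let $P$ be the set of ordered pairs $(a,b)$ such that $a\ne b$ are the two roots of some $f_{ij}$. For such a pair $(X-a)(X-b)=f_{ij}(X)$, that is,
$$(X-a)(X-b)-\kappa=(X-\alpha_i)(X-\alpha_j).\tag{3}$$
From (3) we read off four facts.

1. The pair $(a,b)$ determines $\{i,j\}$, the indices of the roots of the left side. So $|P|=2\binom c2=c(c-1)$.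
2. Putting $X=\alpha_k$: $(a-\alpha_k)(b-\alpha_k)=\kappa$ if and only if $k\in\{i,j\}$.
3. Comparing coefficients of $X$: $a+b=\alpha_i+\alpha_j$.
4. Putting $X=a$: $(a-\alpha_i)(a-\alpha_j)=-\kappa<0$. In particular $a\ne\alpha_i$ and $a\neq\alpha_j$.

For example, if $c=2$, then $f_{12}=X^2-3X+\frac{11}5$ has the roots $\frac12\bigl(3\pm\frac1{\sqrt5}\bigr)$, and $P$ consists of these two numbers in both orders.

Besides the lines $r_{a,b}$ with $(a,b)\in P$ we use the lines
$$\ell_i(\beta)=\{(v,\ \alpha_iv+\beta,\ \alpha_i+\kappa v/\beta):v\in\mathbb R\},\qquad1\le i\le c,\ \beta\ne0 .$$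
They are distinct for distinct $(i,\beta)$, since the second coordinate as a function of the first determines $\alpha_i$ and $\beta$.

**Step 2: the lines through a point.** This step shows that each point considered lies on one red and exactly two other lines, whose parameters have opposite signs. Let $p=(v,av,b)$ with $v\ne0$ and $(a,b)\in P$ coming from $\{i,j\}$. If $p\in r_{a',b'}$, then the first coordinate shows that the parameter is $v$, so $a'v=av$ and $b'=b$; the only red through $p$ is $r_{a,b}$. The line $\ell_k(\beta)$ passes through $p$ if and only if
$$\beta=v(a-\alpha_k)\qquad\text{and}\qquad(b-\alpha_k)\beta=\kappa v .$$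
Inserting the first equation into the second and dividing by $v$ gives $(a-\alpha_k)(b-\alpha_k)=\kappa$, which by fact 2 means $k\in\{i,j\}$. So the lines of the second kind through $p$ are $\ell_i(\beta_i)$ and $\ell_j(\beta_j)$, where $\beta_k=v(a-\alpha_k)\neq0$. By fact 4, $\beta_i\beta_j=-\kappa v^2<0$, so exactly one of $\beta_i,\beta_j$ is positive.

**Step 3: the three lines at $p$ are not coplanar.** Their directions are $(1,a,0)$, $(1,\alpha_i,\kappa/\beta_i)$ and $(1,\alpha_j,\kappa/\beta_j)$. Subtracting the first row from the others, the determinant is
$$(\alpha_i-a)\frac\kappa{\beta_j}-(\alpha_j-a)\frac\kappa{\beta_i}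
=\frac\kappa v\Bigl(\frac{a-\alpha_j}{a-\alpha_i}-\frac{a-\alpha_i}{a-\alpha_j}\Bigr)
=\frac\kappa v\cdot\frac{(a-\alpha_j)^2-(a-\alpha_i)^2}{(a-\alpha_i)(a-\alpha_j)} .$$
The numerator of the last fraction is $(\alpha_i-\alpha_j)(2a-\alpha_i-\alpha_j)$, and $2a-\alpha_i-\alpha_j=a-b\ne0$ by fact 3. So the determinant is not zero.

**Step 4: a finite set of parameters.** We must choose finitely many values $v$ so that the resulting parameters $v(a-\alpha_i)$ are not many more in number. A careless choice of $n$ values $v$ loses everything: if all products $v(a-\alpha_i)$ for fixed $i$ were different, $Q_i$ would need $2(c-1)n$ lines instead of about $n$. We want a set that is nearly invariant under multiplication by the numbers $a-\alpha_i$, and a box in a finitely generated multiplicative group will do.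

Let $Y=\{y_1,\dots,y_m\}\subset\mathbb R\setminus\{0\}$ consist of the number $2$ and all numbers $a-\alpha_i$ with $(a,b)\in P$ coming from a pair containing $i$. Put
$$F_N=\Bigl\{\prod_{k=1}^my_k^{e_k}:e_k\in\mathbb Z,\ |e_k|\le N\Bigr\}.$$
Then $F_N\cdot Y\subset F_{N+1}$ and $|F_N|\le(2N+1)^m$. Since $2\in Y$, the set $F_N$ contains $2^e$ for $|e|\le N$, so $|F_N|\to\infty$. For every $\delta>0$ there are arbitrarily large $N$ with
$$|F_{N+1}|\le(1+\delta)|F_N| .\tag{4}$$
Otherwise $|F_{N+1}|>(1+\delta)|F_N|$ for all $N\ge N_0$, so $|F_N|\ge(1+\delta)^{N-N_0}$ for $N\ge N_0$, against the polynomial bound.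

**Step 5: the configuration.** For $N$ as in (4) put
$$\mathcal L_1=\{r_{a,b}:(a,b)\in P\},\qquad\mathcal L_2=\{\ell_i(\beta):\beta\in F_{N+1},\ \beta>0\},\qquad\mathcal L_3=\{\ell_i(\beta):\beta\in F_{N+1},\ \beta<0\},$$
$$\mathcal J=\{(v,av,b):(a,b)\in P,\ v\in F_N\},$$
where $i$ runs over $1,\dots,c$. Consider $p=(v,av,b)\in\mathcal J$ with $(a,b)$ coming from $\{i,j\}$. Its parameters $\beta_i=v(a-\alpha_i)$ and $\beta_j=v(a-\alpha_j)$ are in $F_N\cdot Y\subset F_{N+1}$, and they have opposite signs. So by Step 2 the point $p$ lies on exactly one line of each class, and by Step 3 these are not coplanar. This is a multijoints configuration.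

**Step 6: the count.** We have $R=c(c-1)$. A joint $(v,av,b)$ with $v\ne0$ determines $v$, $a$ and $b$, so $|\mathcal J|=c(c-1)|F_N|$. Also $G+B=c|F_{N+1}|$, so $GB\le c^2|F_{N+1}|^2/4$. Hence, by (4),
$$\frac{|\mathcal J|^2}{RGB}\ge\frac{4\,c^2(c-1)^2|F_N|^2}{c(c-1)\cdot c^2|F_{N+1}|^2}\ge4\Bigl(1-\frac1c\Bigr)(1+\delta)^{-2}.$$
With $\delta=\varepsilon$ and $(1+\varepsilon)^{-1}\ge1-\varepsilon$ this is the inequality of the theorem. Finally, distinct joints on a green or blue line lie on distinct reds, so such a line carries at most $R$ joints, and each joint lies on one green and one blue line. So $G,B\ge|\mathcal J|/R=|F_N|$, which is arbitrarily large. Letting $\varepsilon\to0$ and then $c\to\infty$, we see that no constant below $2$ is valid. $\blacksquare$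

For $c=2$ the limiting ratio is $2\sqrt{1/2}=\sqrt2$, the same as for the tetrahedron. For $c=3$, with six red lines, it is $2\sqrt{2/3}=\sqrt{8/3}$, which exceeds both $\sqrt2$ and the ratio $3/2=\sqrt{9/4}$ of the twelve-point configuration.

We can also see the large fibers in this configuration. Let $\beta>0>\beta'$ be in $F_{N-1}$, and let $g=\ell_i(\beta)$, $b=\ell_i(\beta')$, two lines of the same ruling of $Q_i$. Each of the $2(c-1)$ reds $r_{a,b}$ on $Q_i$ meets $g$ at $v=\beta/(a-\alpha_i)\in F_N$ and meets $b$ at $v=\beta'/(a-\alpha_i)\in F_N$. Both points are joints. So at least $2(c-1)$ pairs are sent to $(g,b)$, which is why the injectivity of Proposition A could not be repaired by a bounded factor alone.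

## The best constant when one class is fixed

It remains to deduce Corollary 4. Theorem 2 gives $C_3^*\ge2$, and the bound with $d!^{1/(d-1)}$ quoted above gives $C_3^*\le\sqrt6$.

For fixed $R$, dividing Theorem 3 by $\sqrt{RGB}$ gives
$$\frac{|\mathcal J|}{\sqrt{RGB}}\le2+\frac{R^7}{18\sqrt{RGB}},$$
and the last term tends to $0$ as $GB\to\infty$. So $c_R\le2$ for every $R$. For $R=c(c-1)$, Theorem 2 gives, for each $\varepsilon>0$, configurations with $GB$ arbitrarily large and ratio at least $(1-\varepsilon)\,2\sqrt{1-1/c}$; hence $c_{c(c-1)}\ge2\sqrt{1-1/c}$. The right side tends to $2$ as $c\to\infty$, so $\sup_Rc_R=2$. $\blacksquare$
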